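# A Macdonald sum whose plethystic logarithm stops in degree two

## 1. The guess that only degree one survives

Let $\mathbf x=\{x_1,x_2,\dots\}$ be infinitely many commuting variables. For a box $s$ in row $i$ and column $j$ of a partition $\lambda$, the arm is $a(s)=\lambda_i-j$ and the leg is $l(s)=\lambda'_j-i$; put $n(\lambda)=\sum_{s\in\lambda}l(s)$. We study the series, summed over all partitions including the empty one,
$$\Omega(z,w)=\sum_{\lambda}\ \prod_{s\in\lambda}\frac{z^{2a+1}-w^{2l+1}}{(z^{2a+2}-w^{2l})(z^{2a}-w^{2l+2})}\;\tilde H_\lambda(\mathbf x;z^2,w^2),\tag{1.1}$$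
where $\tilde H_\lambda$ is the modified Macdonald function, and we ask for its plethystic logarithm. Write $D=(z^2-1)(1-w^2)$ and, for a partition $\mu$ of $n$,
$$\mathbb H_\mu(z,w)=D\,\langle \mathrm{Log}\,\Omega(z,w),h_\mu\rangle ,$$
which is the coefficient of the monomial function $m_\mu$ in $D\,\mathrm{Log}\,\Omega$, since $\langle m_\lambda,h_\mu\rangle=\delta_{\lambda\mu}$ for the Hall product.

Here is the guess. If every numerator $z^{2a+1}-w^{2l+1}$ is replaced by $1$, then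
$$\sum_\lambda\ \prod_{s\in\lambda}\frac{1}{(z^{2a+2}-w^{2l})(z^{2a}-w^{2l+2})}\;\tilde H_\lambda(\mathbf x;z^2,w^2)=\mathrm{Exp}\Big(\frac{p_1}{D}\Big)\tag{1.2}$$
(proved in Section 2). The logarithm of this model is $p_1/D$, purely of degree one. So one guesses that the numerators only change the coefficient of $p_1$, and that $\mathbb H_\mu=0$ for $n\ge 2$. Before testing, we fix the notions.

**Definition (Adams operations, Exp, Log).** Let $\psi_k$ be the ring endomorphism with $\psi_k(p_j)=p_{jk}$, $\psi_k(z)=z^k$, $\psi_k(w)=w^k$. For $V$ without constant term, $\mathrm{Exp}(V)=\exp\sum_{k\ge1}\psi_k(V)/k$. The map $\mathrm{Log}$ is its inverse, on series with constant term $1$. The inverse exists because the degree-$d$ part of $\mathrm{Exp}(V)$ is $V_d$ plus terms in $V_1,\dots,V_{d-1}$. In practice, if $\log\Omega=\sum_k\frac1k\psi_k(V)$, then $\mathrm{Log}\,\Omega=V$.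

*Example, with a trap.* $\mathrm{Exp}(p_1)=\sum_n h_n$. Now change the sign of all variables: $\log\sum_n(-1)^nh_n=\sum_k\frac{(-1)^k}{k}p_k$. This is not $\sum_k\frac1k\psi_k(-p_1)$, because $\psi_k(-p_1)=-p_k$. Splitting off even $k$ gives, for any sequence $d_k$,
$$\sum_{k\ge1}\frac{(-1)^kd_k}{k}=-\sum_{k\ge1}\frac{d_k}{k}+\sum_{k\ge1}\frac{d_{2k}}{k},\tag{1.3}$$
so $\mathrm{Log}\sum_n(-1)^nh_n=-p_1+p_2$. A sign can create a term of degree two.

**Definition (Macdonald functions).** Let $\langle p_\lambda,p_\mu\rangle_{q,t}=\delta_{\lambda\mu}z_\lambda\prod_i\frac{1-q^{\lambda_i}}{1-t^{\lambda_i}}$. The $P_\lambda=P_\lambda(\mathbf x;q,t)$ are the orthogonal family with $P_\lambda=m_\lambda+{}$(lower terms in dominance order). With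
$$C_\lambda(u)=\prod_{s\in\lambda}(1-u\,q^{a}t^{l}),\qquad b_\lambda=\frac{C_\lambda(t)}{C_\lambda(q)}=\prod_{s}\frac{1-q^at^{l+1}}{1-q^{a+1}t^l},\qquad Q_\lambda=b_\lambda P_\lambda,$$
we have $\langle P_\lambda,Q_\mu\rangle_{q,t}=\delta_{\lambda\mu}$. Put $J_\lambda=C_\lambda(t)P_\lambda$, and
$$\tilde H_\lambda[X;q,t]=t^{n(\lambda)}J_\lambda\Big[\frac{X}{1-t^{-1}};q,t^{-1}\Big],$$
where $f[X/(1-s)]$ means: write $f$ in power sums and replace $p_k$ by $p_k/(1-s^k)$.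

*Example.* $P_{(1)}=m_{(1)}$, $P_{(1^2)}=m_{(1^2)}=e_2$, and $P_{(2)}=m_{(2)}+\gamma\,m_{(1^2)}=\frac\gamma2p_1^2+(1-\frac\gamma2)p_2$. The condition $\langle P_{(2)},e_2\rangle_{q,t}=0$ reads $\frac\gamma2\frac{1-q}{1-t}=(1-\frac\gamma2)\frac{1+q}{1+t}$, so $\gamma=\frac{(1+q)(1-t)}{1-qt}$. Substituting in the definition of $\tilde H$,
$$\tilde H_{(1)}=p_1,\qquad \tilde H_{(2)}=\tfrac12\big[(1+q)p_1^2+(1-q)p_2\big]=m_{(2)}+(1+q)m_{(1^2)},\qquad \tilde H_{(1^2)}=m_{(2)}+(1+t)m_{(1^2)} .$$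
For the last one, with $s=t^{-1}$: $J_{(1^2)}[X/(1-s)]=(1-s)(1-s^2)\cdot\frac12\big(\frac{p_1^2}{(1-s)^2}-\frac{p_2}{1-s^2}\big)=\frac12[(1+s)p_1^2-(1-s)p_2]$, and multiplying by $t$ gives $\frac12[(1+t)p_1^2+(1-t)p_2]$.

**Test in degree 1.** The only partition is $(1)$, with $a=l=0$, so $\Omega_1=\frac{z-w}{D}p_1$ and $\mathbb H_{(1)}=z-w$. So far the guess holds.

**Test in degree 2.** The degree-two part of $\mathrm{Exp}(V)$ is $V_2+\frac12V_1^2+\frac12\psi_2(V_1)$. In the coefficient of $m_{(1^2)}$ the function $p_2$ is invisible and $p_1^2$ contributes $2$. For the model (1.2), where $V_1=p_1/D$, we get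
$$D\,[m_{(1^2)}]V_2=\frac{1}{z^2-w^2}\Big[\frac{1+z^2}{z^4-1}+\frac{1+w^2}{1-w^4}\Big]-\frac1D=\frac{1}{z^2-w^2}\cdot\frac{z^2-w^2}{D}-\frac1D=0 ,$$
as it should be. For $\Omega$ itself, the boxes of $(2)$ and $(1^2)$ contribute the numerators $(z^3-w)(z-w)$ and $(z-w^3)(z-w)$, so
$$\mathbb H_{(1^2)}=\frac{1}{z+w}\Big[\frac{z^3-w}{z^2-1}+\frac{z-w^3}{1-w^2}\Big]-\frac{(z-w)^2}{D}.$$
The bracket times $D$ is $(z^3-w)(1-w^2)+(z-w^3)(z^2-1)=(z+w)\big[2(z^2-zw+w^2)-1-z^2w^2\big]$. Hence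
$$\mathbb H_{(1^2)}=\frac{2z^2-2zw+2w^2-1-z^2w^2-(z^2-2zw+w^2)}{D}=\frac{z^2+w^2-1-z^2w^2}{D}=1 .$$

So the guess fails in degree two. What survives is a corrected one. Letellier and Rodriguez-Villegas ("E-series of character varieties of non-orientable surfaces", arXiv:2008.13435, 2020) conjecture the vanishing, written there for $n\ge2$; since $\mathbb H_{(1^2)}=1$, and in view of the equivalent form they give, it has to be read for $n\ge3$. That version is true.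

**Corollary (of Theorem 1 below).**
$$(z^2-1)(1-w^2)\,\mathrm{Log}\,\Omega(z,w)=(z-w)\,m_{(1)}+\frac1{z^2+1}\,m_{(2)}+m_{(1^2)} .$$
Hence $\mathbb H_\mu=0$ for all $|\mu|\ge3$.

## 2. From $\tilde H_\lambda$ to $P_\lambda$

**Step 1: remove the modification.** The purpose is to write $\Omega$ as a sum of ordinary $P_\lambda$ with simple coefficients. Put
$$q=z^2,\quad T=w^{-1},\quad t=T^2=w^{-2},\quad b=zT=z/w,\quad Y=X/(1-t),$$
so that $b^2=qt$ and $p_k[Y]=p_k/(1-t^k)$. By definition $\tilde H_\lambda(\mathbf x;z^2,w^2)=t^{-n(\lambda)}C_\lambda(t)P_\lambda[Y;q,t]$. The three factors in (1.1) become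
$$z^{2a+1}-w^{2l+1}=-T^{-2l-1}(1-bq^at^l),\quad z^{2a+2}-w^{2l}=-t^{-l}(1-q^{a+1}t^l),\quad z^{2a}-w^{2l+2}=-t^{-l-1}(1-q^at^{l+1}).$$
The last bracket cancels against $C_\lambda(t)$. The powers of $T$ in one box give $T^{-2l-1}T^{2l}T^{2l+2}=T^{2l+1}$, with total sign $-1$, and $\prod_sT^{2l}=t^{n(\lambda)}$ cancels $t^{-n(\lambda)}$. Therefore
$$\Omega(z,w)=\sum_\lambda(-T)^{|\lambda|}A_\lambda P_\lambda[Y;q,t],\qquad A_\lambda=\frac{C_\lambda(b)}{C_\lambda(q)}=\prod_{s\in\lambda}\frac{1-b\,q^at^l}{1-q^{a+1}t^l}.\tag{2.1}$$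

**Step 2: the model (1.2).** The purpose is to see why the first guess was natural. Two facts from Macdonald's *Symmetric Functions and Hall Polynomials* (2nd ed., Ch. VI) are needed. One is the Cauchy identity
$$\sum_\lambda P_\lambda[X]Q_\lambda[Y]=\Pi(X,Y):=\exp\sum_k\frac1k\frac{1-t^k}{1-q^k}p_k[X]p_k[Y].\tag{2.2}$$
The other is the specialization formula: under $p_k\mapsto\frac{1-u^k}{1-t^k}$,
$$Q_\lambda\ \longmapsto\ \prod_{s\in\lambda}\frac{t^{l'}-q^{a'}u}{1-q^{a+1}t^l},\tag{2.3}$$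
where $a'(s)=j-1$ and $l'(s)=i-1$ are the coarm and coleg. By the formulas of Step 1, the $\lambda$-term of (1.2) is $t^{-n(\lambda)}C_\lambda(t)P_\lambda[Y]$ divided by $t^{-2n(\lambda)-|\lambda|}C_\lambda(q)C_\lambda(t)$, that is, $t^{|\lambda|}\frac{t^{n(\lambda)}}{C_\lambda(q)}P_\lambda[Y]$. Since $\sum_sl'=\sum_sl=n(\lambda)$, the middle factor is (2.3) at $u=0$. So (2.2) gives $\exp\sum_k\frac1k\frac{t^k}{1-q^k}\frac{p_k}{1-t^k}=\mathrm{Exp}\big(\frac{t\,p_1}{(1-q)(1-t)}\big)$, and $D=(q-1)(1-t^{-1})=\frac{(1-q)(1-t)}{t}$. This is (1.2).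

## 3. Two variables, and why $b^2=qt$

Write $(x;q)_n=\prod_{m=0}^{n-1}(1-xq^m)$ and $(x;q)_\infty=\prod_{m\ge0}(1-xq^m)$. Forget $z,w$ for a moment, let $b$ be a free parameter, and set $G=\sum_\lambda A_\lambda P_\lambda(\mathbf x;q,t)$.

**One variable.** Only $\lambda=(n)$ survives, $P_{(n)}(y)=y^n$ and $A_{(n)}=\frac{(b;q)_n}{(q;q)_n}$. The $q$-binomial theorem gives, for every $b$,
$$G(y)=\sum_n\frac{(b;q)_n}{(q;q)_n}y^n=\frac{(by;q)_\infty}{(y;q)_\infty}=\exp\sum_k\frac{1}{k}\frac{1-b^k}{1-q^k}y^k .$$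

**The obvious approach, and where it breaks.** The model was a specialization of the Cauchy identity, and (2.3) with $u=b$ gives $\prod_i\frac{(bx_i;q)_\infty}{(x_i;q)_\infty}=\sum_\lambda\prod_s\frac{t^{l'}-q^{a'}b}{1-q^{a+1}t^l}P_\lambda$. For one-row partitions these coefficients are our $A_\lambda$, because arms and coarms of a row run over the same set. For $\lambda=(1^2)$ they are not: the numerators are $(1-b)(t-b)$ there and $(1-b)(1-bt)$ here, and they differ by $(1-b^2)(1-t)$. No other specialization helps. If $A_\lambda=\chi(Q_\lambda)$ for a ring homomorphism $\chi$, then by (2.2) $\log G$ is linear in the $p_k$, so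
$$W(y_1,y_2):=\frac{G(y_1,y_2)}{G(y_1,0)\,G(0,y_2)}=1+\omega_{11}y_1y_2+\omega\,(y_1^2y_2+y_1y_2^2)+O(\deg4)$$
would be $1$. We now compute $\omega_{11}$ and $\omega$.

**Data.** From $P_{(n)}=\frac{(q;q)_n}{(t;q)_n}g_n$ with $g_n=\sum_{|\mu|=n}\prod_i\frac{(t;q)_{\mu_i}}{(q;q)_{\mu_i}}m_\mu$ (textbook),
$$[y_1y_2]P_{(2)}=\tfrac{(1+q)(1-t)}{1-qt},\qquad [y_1^2y_2]P_{(3)}=\tfrac{(1-q^3)(1-t)}{(1-q)(1-q^2t)},\qquad [y_1y_2]P_{(1^2)}=[y_1^2y_2]P_{(21)}=1,$$
and $P_{(1^3)}(y_1,y_2)=0$. Reading off arms and legs,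
$$A_{(1^2)}=\tfrac{(1-b)(1-bt)}{(1-q)(1-qt)},\qquad A_{(21)}=\tfrac{(1-b)^2(1-bqt)}{(1-q)^2(1-q^2t)} .$$

**The coefficient $\omega_{11}$.** Comparing coefficients in $G=W\,G(y_1,0)G(0,y_2)$,
$$\omega_{11}=A_{(2)}[y_1y_2]P_{(2)}+A_{(1^2)}-A_{(1)}^2=\frac{1-b}{(1-q)^2(1-qt)}\big[(1-bq)(1-t)+(1-bt)(1-q)-(1-b)(1-qt)\big].$$
In the bracket both the $b^0$ and the $b^1$ coefficients equal $(1-q)(1-t)$. So
$$(1-bq)(1-t)+(1-bt)(1-q)-(1-b)(1-qt)=(1-q)(1-t)(1+b),\qquad \omega_{11}=\frac{(1-b^2)(1-t)}{(1-q)(1-qt)}.\tag{3.1}$$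
This is exactly the discrepancy found at $(1^2)$. It is nonzero unless $b^2=1$, so the Cauchy approach stops here.

**The coefficient $\omega$.** In the same way $\omega=A_{(3)}[y_1^2y_2]P_{(3)}+A_{(21)}-A_{(2)}A_{(1)}-\omega_{11}A_{(1)}$. Over a common denominator,
$$\omega=\frac{1-b}{1-q}\cdot\frac{N}{(1-q)(1-q^2)(1-q^2t)(1-qt)},\qquad N=(1-qt)\,B-(1-b^2)(1-t)(1-q^2)(1-q^2t),$$
$$B=(1-bq)(1-bq^2)(1-t)+(1-b)(1-bqt)(1-q^2)-(1-b)(1-bq)(1-q^2t).$$
The coefficients of $B$ are as follows. For $b^0$: $(1-t)+(1-q^2)-(1-q^2t)=(1-t)(1-q^2)$. For $b^1$: $(1+q)\big[-q(1-t)-(1+qt)(1-q)+1-q^2t\big]=0$. For $b^2$: $q^3(1-t)+qt(1-q^2)-q(1-q^2t)=-q(1-q^2)(1-t)$. So $B=(1-t)(1-q^2)(1-qb^2)$ and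
$$N=(1-t)(1-q^2)\big[(1-qt)(1-qb^2)-(1-b^2)(1-q^2t)\big]=(1-t)(1-q^2)(1-q)(b^2-qt),$$
$$\omega=\frac{(1-b)(1-t)(b^2-qt)}{(1-q)(1-qt)(1-q^2t)}.\tag{3.2}$$
The mixed cubic term disappears exactly when $b=1$ or $b^2=qt$. Our $b=z/w$ satisfies $b^2=qt$, so the corrected guess passes this test. In that case (3.1) becomes $\omega_{11}=\frac{1-t}{1-q}$.

**What the product must be.** In the situation of (2.1), suppose $\mathrm{Log}\,\Omega$ stops in degree two. In the alphabet $Y=\{y_1,y_2\}$ its mixed part is then a multiple $\kappa\,y_1y_2$. The quotient formed from $G(-Ty_1,-Ty_2)$ is $\mathrm{Exp}(\kappa y_1y_2)$, with $\kappa=T^2\omega_{11}=\frac{t(1-t)}{1-q}$. After undoing the scaling, $W=\exp\sum_k\frac1k\frac{1-t^k}{1-q^k}(y_1y_2)^k=\frac{(ty_1y_2;q)_\infty}{(y_1y_2;q)_\infty}$. Together with the one-variable factors this dictates the right-hand side of the theorem to prove.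

**Theorem 1.** Let $b^2=qt$ and $A_\lambda=\prod_{s\in\lambda}\dfrac{1-b\,q^at^l}{1-q^{a+1}t^l}$. Then
$$G:=\sum_\lambda A_\lambda P_\lambda(\mathbf x;q,t)\;=\;F:=\prod_i\frac{(bx_i;q)_\infty}{(x_i;q)_\infty}\prod_{i<j}\frac{(tx_ix_j;q)_\infty}{(x_ix_j;q)_\infty}.$$

This is an identity of formal series over $\mathbb Q(q^{1/2},t^{1/2})$, with $b$ either square root of $qt$.

*A familiar case.* For $q=t$ and $b=q$ we have $P_\lambda=s_\lambda$ and $A_\lambda=1$, because $bq^at^l=q^{a+l+1}=q^{a+1}t^l$. The theorem becomes $\sum_\lambda s_\lambda=\prod_i\frac1{1-x_i}\prod_{i<j}\frac1{1-x_ix_j}$, the classical Littlewood identity. In degree two: $s_{(2)}+s_{(1^2)}=m_{(2)}+2m_{(1^2)}$ on the left, $h_2+e_2=m_{(2)}+2m_{(1^2)}$ on the right.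

## 4. Skewing $F$ and $G$ by the series of all $e_r$

We look for operators under which $F$ behaves simply and which determine a series. Let $E(y)=\sum_re_ry^r=\exp\sum_k(-1)^{k-1}p_ky^k/k$, and let $E^\perp(y)=\sum_re_r^\perp y^r$ be the $\langle\ ,\ \rangle_{q,t}$-adjoint of multiplication by $E(y)$.

**Step 1: $E^\perp(y)$ is a substitution.** This makes $F$ easy to handle. The adjoint of multiplication by $p_k$ is $k\frac{1-q^k}{1-t^k}\partial_{p_k}$, so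
$$E^\perp(y)=\exp\sum_k\varepsilon_k\,\partial_{p_k},\qquad \varepsilon_k=(-1)^{k-1}y^k\frac{1-q^k}{1-t^k}.$$
By Taylor's formula this is the ring homomorphism $p_k\mapsto p_k+\varepsilon_k$. If $y$ is given degree $1$, it preserves total degree, so it extends to infinite sums and commutes with $\exp$ and $\log$.

**Step 2: $F$ is multiplied by an explicit factor.** Let
$$\theta(y)=\exp\sum_k\frac{y^k}k\frac{1-b^k}{1-t^k}=\frac{(by;t)_\infty}{(y;t)_\infty}=\sum_m\frac{(b;t)_m}{(t;t)_m}y^m,\tag{4.1}$$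
by the $q$-binomial theorem with base $t$. We claim
$$E^\perp(y)F=\theta(y)E(y)F.\tag{4.2}$$
Since $\sum_{i<j}x_i^kx_j^k=\frac12(p_k^2-p_{2k})$,
$$\log F=\sum_k\frac1k\Big[\frac{1-b^k}{1-q^k}p_k+\frac{1-t^k}{1-q^k}\cdot\frac{p_k^2-p_{2k}}2\Big].\tag{4.3}$$
Under $p_k\mapsto p_k+\varepsilon_k$ it changes by
$$\sum_k\frac1k\frac{1-t^k}{1-q^k}p_k\varepsilon_k+\sum_k\frac1k\Big[\frac{1-b^k}{1-q^k}\varepsilon_k+\frac{1-t^k}{1-q^k}\cdot\frac{\varepsilon_k^2-\varepsilon_{2k}}2\Big].$$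
The first sum is $\sum_k\frac{(-1)^{k-1}}kp_ky^k=\log E(y)$. For the second, put $c_k=y^k\frac{1-b^k}{1-t^k}$. Then $\frac{1-b^k}{1-q^k}\varepsilon_k=(-1)^{k-1}c_k$. Since $\varepsilon_{2k}=-y^{2k}\frac{1-q^{2k}}{1-t^{2k}}$,
$$\frac{1-t^k}{1-q^k}\cdot\frac{\varepsilon_k^2-\varepsilon_{2k}}2=\frac{y^{2k}}2\Big(\frac{1-q^k}{1-t^k}+\frac{1+q^k}{1+t^k}\Big)=y^{2k}\,\frac{1-q^kt^k}{1-t^{2k}}=c_{2k},$$
where the last equality is $b^2=qt$. So the second sum is $\sum_k\frac1k\big[(-1)^{k-1}c_k+c_{2k}\big]$, which by (1.3) equals $\sum_k\frac{c_k}k=\log\theta(y)$. This proves (4.2).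

**Step 3: the equation has one solution with constant term 1.** Suppose $G$ also satisfies $E^\perp(y)G=\theta(y)E(y)G$. Let $h=G/F$, which has constant term $1$. As $E^\perp(y)$ is a ring homomorphism, $E^\perp(y)h=h$, so every homogeneous component satisfies $e_r^\perp h_d=0$ for all $r\ge1$. For $|\lambda|=d>0$,
$$\langle h_d,e_\lambda\rangle_{q,t}=\langle e_{\lambda_1}^\perp h_d,\;e_{\lambda_2}e_{\lambda_3}\cdots\rangle_{q,t}=0 .$$
The $e_\lambda$ form a basis in degree $d$ and the form is nondegenerate, so $h_d=0$. Hence $h=1$ and $G=F$. (All $r$ are needed: $e_1^\perp$ is a multiple of $\partial_{p_1}$ and kills $p_2$.)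

**Step 4: what the equation says about the $A_\lambda$.** We use the Pieri rule (Macdonald, Ch. VI, (6.24)(iv) and (6.13)): $P_\mu e_r=\sum_\lambda\psi'_{\lambda/\mu}P_\lambda$ over $\lambda$ with $\lambda/\mu$ a vertical $r$-strip, that is, $\lambda=\mu+\mathbf 1_I$ for a set $I$ of $r$ rows, where
$$\psi'_{\lambda/\mu}=\prod_{\substack{i<j\\ i\notin I,\ j\in I}}\frac{(1-q^{\mu_i-\mu_j}t^{j-i-1})(1-q^{\lambda_i-\lambda_j}t^{j-i+1})}{(1-q^{\mu_i-\mu_j}t^{j-i})(1-q^{\lambda_i-\lambda_j}t^{j-i})}.\tag{4.4}$$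
For example $P_{(1)}e_1=P_{(2)}+\frac{(1-q)(1+t)}{1-qt}P_{(1^2)}$, in agreement with $p_1^2=m_{(2)}+2m_{(1^2)}$ and the $P_{(2)}$ of Section 1. Since $E(y)Q_\mu=b_\mu\sum_\lambda\psi'_{\lambda/\mu}y^{|\lambda/\mu|}P_\lambda$ and $\langle P_\lambda,P_\lambda\rangle_{q,t}=b_\lambda^{-1}$,
$$E^\perp(y)P_\lambda=\sum_\mu\langle P_\lambda,E(y)Q_\mu\rangle_{q,t}\,P_\mu=\sum_\mu\frac{b_\mu}{b_\lambda}\psi'_{\lambda/\mu}\,y^{|\lambda/\mu|}P_\mu .$$
Comparing the coefficients of $y^rP_\mu$ in $E^\perp(y)G$ and $\theta(y)E(y)G$, we see that Theorem 1 follows from the next statement.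

**Proposition.** Let $b=q^{1/2}t^{1/2}$. As rational functions of $q^{1/2},t^{1/2}$, for every $\mu$ and $r$,
$$\sum_{\lambda/\mu\ \text{vert. }r\text{-strip}}A_\lambda\frac{b_\mu}{b_\lambda}\psi'_{\lambda/\mu}=\sum_{m=0}^r\frac{(b;t)_m}{(t;t)_m}\sum_{\mu/\nu\ \text{vert. }(r-m)\text{-strip}}A_\nu\psi'_{\mu/\nu}.\tag{4.5}$$

The case $b=-q^{1/2}t^{1/2}$ then follows by the field automorphism $q^{1/2}\mapsto-q^{1/2}$, which fixes $q$ and $t$.

*Two hand checks.* For $\mu=\emptyset$ the left side has only $\lambda=(1^r)$ with $\psi'=1$, and equals $\frac{C_{(1^r)}(b)}{C_{(1^r)}(t)}=\frac{(b;t)_r}{(t;t)_r}$. On the right only $m=r$ occurs, with the same value, for any $b$. For $\mu=(1)$, $r=1$, the left side is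
$$\frac{(1-b)(1-bq)}{(1-q)(1-qt)}+\frac{(1-b)(1-bt)}{(1-t^2)(1-q)}\cdot\frac{(1-q)(1+t)}{1-qt}=\frac{(1-b)\big[(1-bq)(1-t)+(1-bt)(1-q)\big]}{(1-q)(1-t)(1-qt)},$$
and the right side is $1+\frac{(1-b)^2}{(1-t)(1-q)}$. Multiply both by $(1-q)(1-t)(1-qt)$. By (3.1) the left side becomes $(1-b^2)(1-q)(1-t)+(1-b)^2(1-qt)$ and the right side $(1-q)(1-t)(1-qt)+(1-b)^2(1-qt)$. They agree exactly when $b^2=qt$.

## 5. Ratios $A_\lambda/A_\mu$ as infinite products of one function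

Divide (4.5) by $A_\mu$. Each term becomes a ratio for partitions differing by at most one box in each row, and we show that every pair of rows contributes a value of a single function:
$$c(x)=\frac{(1-tx)(1-bx/t)}{(1-x)(1-bx)}.\tag{5.1}$$

In this section and in Section 7, fix real $0<q,t<1$ with $\log q/\log t$ irrational, and $b=\sqrt{qt}>0$. Then $q^\alpha t^\beta\ne1$ for rational $(\alpha,\beta)\ne(0,0)$. Fix $\mu$ and put $x_i=q^{\mu_i}t^{-i}$ for $i\ge1$. For $i\neq j$, $x_i/x_j=q^{\mu_i-\mu_j}t^{j-i}\ne1$, and $bx_i/x_j\ne1$ since its exponents lie in $\frac12+\mathbb Z$. So all $c(x_i/x_j)$ are finite. Also $A_\mu\ne0$, its factors being $1-bq^at^l>0$ over positive numbers.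

**Lemma 1.** Let $I\subset\{1,2,\dots\}$ be finite and $[n]=\{1,\dots,n\}$.
(i) If $\lambda=\mu+\mathbf 1_I$ is a partition, then $\displaystyle\frac{A_\lambda b_\mu}{A_\mu b_\lambda}\,\psi'_{\lambda/\mu}=\lim_{n\to\infty}\prod_{i\in I,\;j\in[n]\setminus I}c(x_i/x_j)$.
(ii) If $\nu=\mu-\mathbf 1_I$ is a partition, then $\displaystyle\frac{A_\nu}{A_\mu}\,\psi'_{\mu/\nu}=\lim_{n\to\infty}\prod_{i\in I,\;j\in[n]\setminus I}c(x_j/x_i)$.

**Step 1: $C_\lambda(u)$ as a product over pairs of rows.** Let $u\in\{b,q,t\}$ and $n\ge\ell(\lambda)$, and set $\lambda_{n+1}=0$. In row $i$, the boxes lying in columns of length $k$ have leg $k-i$ and arms $\lambda_i-\lambda_k,\dots,\lambda_i-\lambda_{k+1}-1$. Hence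
$$C_\lambda(u)=\prod_{1\le i\le k\le n}\frac{(uq^{\lambda_i-\lambda_k}t^{k-i};q)_\infty}{(uq^{\lambda_i-\lambda_{k+1}}t^{k-i};q)_\infty}.$$
All arguments lie in $(0,1)$, so nothing vanishes. Write $X_{ik}=q^{\lambda_i-\lambda_k}t^{k-i}$. The numerators with $k=i$ give $(u;q)_\infty^n$. The denominator with index $k<n$ is $(ut^{-1}X_{i,k+1};q)_\infty$, and the one with $k=n$ is a boundary term:
$$C_\lambda(u)=(u;q)_\infty^n\prod_{1\le i<k\le n}\frac{(uX_{ik};q)_\infty}{(ut^{-1}X_{ik};q)_\infty}\ \prod_{i=1}^n\frac1{(uq^{\lambda_i}t^{n-i};q)_\infty}.\tag{5.2}$$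

**Step 2: the effect of adding or removing boxes.** Let $X=x_i/x_k$ with $i<k$ be the value of $X_{ik}$ for $\mu$. From (5.2), the $(i,k)$ factor of $C(u)$ is multiplied by
$$\frac{1-uX/t}{1-uX}\ \text{ if }X\to qX,\qquad\qquad \frac{1-uX/q}{1-uX/(tq)}\ \text{ if }X\to X/q.\tag{5.3}$$
We also need the following identity, the only place in this section where $b^2=qt$ enters:
$$\frac{(1-bX/q)(1-X/t)}{(1-bX/(tq))(1-X)}=c(1/X).\tag{5.4}$$
To prove it, write the left side with monic factors. As $q/b=b/t$ and $tq/b=b$, it equals $\frac{(b/q)(1/t)}{b/(tq)}\cdot\frac{(X-b/t)(X-t)}{(X-b)(X-1)}=\frac{(X-b/t)(X-t)}{(X-b)(X-1)}$. On the other side $c(1/X)=\frac{(1-t/X)(1-b/(tX))}{(1-1/X)(1-b/X)}$ is the same expression.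

**Step 3: proof of (i).** Here $A/b=C(b)/C(t)$. Take $n\ge\ell(\lambda)$, so that $I\subset[n]$; the prefactors $(u;q)_\infty^n$ cancel. For a pair $i<k\le n$ with both or neither of $i,k$ in $I$, $X$ does not change and (4.4) has no factor, so the contribution is $1$.

If $i\in I$, $k\notin I$, then $X\to qX$ and (4.4) has no factor. By (5.3) for $u=b$ and $u=t$ we get $\frac{1-bX/t}{1-bX}\cdot\frac{1-tX}{1-X}=c(X)=c(x_i/x_k)$.

If $i\notin I$, $k\in I$, then $X\to X/q$ and the factor of (4.4) enters, with $q^{\mu_i-\mu_k}t^{k-i}=X$ and $q^{\lambda_i-\lambda_k}t^{k-i}=X/q$: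
$$\frac{1-bX/q}{1-bX/(tq)}\cdot\frac{1-X/q}{1-tX/q}\cdot\frac{(1-X/t)(1-tX/q)}{(1-X)(1-X/q)}=c(1/X)=c(x_k/x_i)$$
by (5.4). The cancelled factors are nonzero: as $\lambda$ is a partition, $X/q=q^{\lambda_i-\lambda_k}t^{k-i}\in(0,1)$.

In each case the value is $c(x_{\text{in }I}/x_{\text{not in }I})$. The boundary terms of (5.2) contribute $\prod_{i\in I}\frac{1-bq^{\mu_i}t^{n-i}}{1-tq^{\mu_i}t^{n-i}}\to1$. So the fixed left side of (i) equals the product over $[n]$ times a quantity tending to $1$, and the limit exists and is as claimed.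

**Step 4: proof of (ii).** Here $A=C(b)/C(q)$, and $n\ge\ell(\mu)$. If $i<k$, $i\in I$, $k\notin I$, then $X\to X/q$ and $\psi'_{\mu/\nu}$ has no factor. The contribution is $\frac{1-bX/q}{1-bX/(tq)}\cdot\frac{1-X/t}{1-X}=c(1/X)=c(x_k/x_i)$ by (5.4). If $i\notin I$, $k\in I$, then $X\to qX$. In $\psi'_{\mu/\nu}$ the smaller partition $\nu$ has the value $qX$ and the larger one, $\mu$, has $X$. So we get
$$\frac{1-bX/t}{1-bX}\cdot\frac{1-qX}{1-qX/t}\cdot\frac{(1-qX/t)(1-tX)}{(1-qX)(1-X)}=c(X)=c(x_i/x_k),$$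
where $qX$ and $qX/t=q^{\mu_i-\mu_k+1}t^{k-i-1}$ lie in $(0,1)$. Both values are $c(x_{\text{not in }I}/x_{\text{in }I})$. The boundary terms give $\prod_{i\in I}\frac{1-q\cdot q^{\mu_i-1}t^{n-i}}{1-bq^{\mu_i-1}t^{n-i}}\to1$. $\square$

So, up to the tail, (4.5) should say that the sum over $r$-subsets of $\prod c(x_i/x_j)$ equals the same sum with all ratios inverted. That is what we prove next, for finitely many free variables.

## 6. A subset identity for $c$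

The needed properties of $c$ hold for independent $t$ and $b$: $c(0)=c(\infty)=1$, $c(1/t)=0$, and
$$c\Big(\frac1{bx}\Big)=\frac{(bx-t)(x-1/t)}{(bx-1)(x-1)}=\frac{(1-bx/t)(1-tx)}{(1-bx)(1-x)}=c(x).\tag{6.1}$$

**Lemma 2.** For indeterminates $t,b,x_1,\dots,x_N$ and every $r$,
$$\Phi_r(x_1,\dots,x_N):=\sum_{I\subset[N],\,|I|=r}\Big(\prod_{i\in I,\,j\notin I}c(x_i/x_j)-\prod_{i\in I,\,j\notin I}c(x_j/x_i)\Big)=0.$$

This is a trigonometric form of Ruijsenaars' identity. For $N=2$, $r=1$ both sums are $c(x_1/x_2)+c(x_2/x_1)$; from $N=3$ on the statement has content.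

**Step 1: set-up.** We show that $\Phi_r$ has no poles, hence is constant, and then compute the constant. The proof is by induction on $N$; for $N\le1$, for $r=0$ and for $r>N$ the claim is trivial. $\Phi_r$ is symmetric and homogeneous of degree $0$. Since $c(x_i/x_j)=\frac{(x_j-tx_i)(x_j-bx_i/t)}{(x_j-x_i)(x_j-bx_i)}$, each term has only denominators $x_i-x_j$ and $x_j-bx_i$ ($i\ne j$), each at most to the first power.

**Step 2: no pole at $x_1=x_2$.** $(x_1-x_2)\Phi_r$ is regular at the generic point of $x_1=x_2$ and changes sign under $x_1\leftrightarrow x_2$. So it vanishes on $x_1=x_2$, and the pole cancels.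

**Step 3: no pole at $x_2=bx_1$.** In the first sum the factor $x_2-bx_1$ occurs only if $1\in I$, $2\notin I$; in the second only if $2\in I$, $1\notin I$. So $I=\{1\}\cup K$ and $I=\{2\}\cup K$ respectively, with $K\subset\{3,\dots,N\}$, $|K|=r-1$. Let $K^c$ be the complement of $K$ in $\{3,\dots,N\}$. The two terms are
$$c(\tfrac{x_1}{x_2})\prod_{j\in K^c}c(\tfrac{x_1}{x_j})\prod_{i\in K}c(\tfrac{x_i}{x_2})\prod_{i\in K,\,j\in K^c}c(\tfrac{x_i}{x_j}),\qquad c(\tfrac{x_1}{x_2})\prod_{j\in K^c}c(\tfrac{x_j}{x_2})\prod_{i\in K}c(\tfrac{x_1}{x_i})\prod_{i\in K,\,j\in K^c}c(\tfrac{x_j}{x_i}).$$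
On $x_2=bx_1$, (6.1) with $x=x_1/x_k$ gives $c(x_k/x_2)=c(x_1/x_k)$. Then in both terms the two middle products combine to $\prod_{k\ge3}c(x_1/x_k)$, independent of $K$. So the restriction of $(x_2-bx_1)\Phi_r$ to $x_2=bx_1$ is a common factor times $\Phi_{r-1}(x_3,\dots,x_N)$, which is $0$ by induction (with $N-2$ variables).

**Step 4: the constant.** By symmetry no pole remains, so $\Phi_r$ is a polynomial, homogeneous of degree $0$, hence constant. Put $x_i=s^i$ and let $s\to0$: each argument of $c$ tends to $0$ or $\infty$, each $c$ tends to $1$, and the constant is $\binom Nr-\binom Nr=0$. $\square$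

## 7. Letting the number of rows go to infinity

**Proof of the Proposition.**

**Step 1: reduction to special points.** The purpose is to use Lemma 1. Both sides of (4.5) are rational functions of $q^{1/2},t^{1/2}$ whose denominators are products of factors $1-q^\alpha t^\beta$ with $\alpha,\beta\ge0$ not both zero. So they are continuous on $0<q,t<1$. The points with $\log q/\log t$ irrational are dense there, so it suffices to prove (4.5) at such points, with $b=\sqrt{qt}$.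

Let $\ell=\ell(\mu)$ and $x_i=q^{\mu_i}t^{-i}$. All $c(x_i/x_j)$ are finite, so Lemma 2 may be specialized: $L_N=R_N$, where
$$L_N=\sum_{I\subset[N],|I|=r}\ \prod_{i\in I,\,j\in[N]\setminus I}c(x_i/x_j),\qquad R_N=\sum_{I\subset[N],|I|=r}\ \prod_{i\in I,\,j\in[N]\setminus I}c(x_j/x_i).$$

**Step 2: the limit of $L_N$.** If $\mu+\mathbf 1_I$ is not a partition, there is $i\in I$ with $i-1\notin I$ and $\mu_{i-1}=\mu_i$. Then $x_i/x_{i-1}=t^{-1}$, and the term is $0$ because $c(1/t)=0$. The remaining $I$ lie in $[\ell+r]$: new rows must be filled consecutively below row $\ell$. They form a finite set independent of $N$ and correspond exactly to the vertical $r$-strips $\lambda/\mu$. By Lemma 1(i), $L_N\to A_\mu^{-1}\cdot{}$(left side of (4.5)).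

**Step 3: which terms of $R_N$ survive.** Let $N>\ell+r$. A term is $0$ if for some $i<N$ we have $i\in I$, $i+1\notin I$ and $\mu_i=\mu_{i+1}$, since then $x_{i+1}/x_i=t^{-1}$. Among the rows $i>\ell$, where $\mu_i=0$, this forces $i\in I\Rightarrow i+1\in I$, up to $N$. So $I=J\cup\{N-m+1,\dots,N\}$ with $J\subset[\ell]$, $|J|=r-m$. Inside $[\ell]$ the condition says exactly that $\nu=\mu-\mathbf 1_J$ is a partition. The pairs $(m,J)$ form a finite set independent of $N$. The tail sets, absent on the left, will produce $\theta$.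

**Step 4: the limit of one such term.** The complement of $I$ in $[N]$ is $[N-m]\setminus J$. Split the product into three parts, $\Pi_1\Pi_2\Pi_3$.

First, $\Pi_1=\prod_{i\in J,\,j\in[N-m]\setminus J}c(x_j/x_i)\to\frac{A_\nu}{A_\mu}\psi'_{\mu/\nu}$ by Lemma 1(ii).

Second, $\Pi_2=\prod_{i>N-m}\prod_{j\in[\ell]\setminus J}c(q^{\mu_j}t^{i-j})\to1$, since $c(0)=1$.

Third, for $i=N-m+k$ with $1\le k\le m$ and $\ell<j\le N-m$, we have $x_j/x_i=t^d$ with $d=i-j$ running from $k$ to $D_k=N-m+k-\ell-1$. So $\Pi_3=\prod_{k=1}^m\prod_{d=k}^{D_k}c(t^d)$. Since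
$$c(t^d)=\frac{(1-t^{d+1})(1-bt^{d-1})}{(1-t^d)(1-bt^d)},$$
the inner product telescopes to $\frac{1-t^{D_k+1}}{1-t^k}\cdot\frac{1-bt^{k-1}}{1-bt^{D_k}}$. As $D_k\to\infty$,
$$\Pi_3\to\prod_{k=1}^m\frac{1-bt^{k-1}}{1-t^k}=\frac{(b;t)_m}{(t;t)_m}.$$

Summing over $m$ and $J$, $R_N\to A_\mu^{-1}\cdot{}$(right side of (4.5)). Since $L_N=R_N$ for all $N$, the Proposition follows. $\square$

By Section 4 this gives $E^\perp(y)G=\theta(y)E(y)G$ for both signs of $b$. With (4.2) and Step 3 there, $G=F$, and **Theorem 1** is proved. $\blacksquare$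

## 8. Taking Log of the product

**Proof of the Corollary.**

**Step 1: the ordinary logarithm.** Return to $q=z^2$, $t=T^2=w^{-2}$, $b=zT$. By (2.1) and Theorem 1, $\Omega$ is $F$ with $p_k$ replaced by $(-T)^kp_k[Y]$. So by (4.3)
$$\log\Omega=\sum_k\frac1k\Big[(-1)^k\frac{(1-b^k)T^k}{1-q^k}p_k[Y]+\frac{(1-t^k)t^k}{1-q^k}\cdot\frac{p_k[Y]^2-p_{2k}[Y]}2\Big].$$

**Step 2: recognize Adams operations.** We have $\psi_k(T)=T^k$, $\psi_k(b)=b^k$ and $\psi_k(p_j[Y])=p_{jk}[Y]$. Only the sign $(-1)^k$ is not of the form $\psi_k$ of something. Apply (1.3) to $d_k=\frac{(1-b^k)T^k}{1-q^k}p_k[Y]=\psi_k(d_1)$; then $d_{2k}=\psi_k(d_2)$, and $d_2=\frac{t(1-qt)}{1-q^2}p_2[Y]$. Hence $\log\Omega=\sum_k\frac1k\psi_k(V)$, that is, $\mathrm{Log}\,\Omega=V$, with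
$$V=-\frac{T(1-b)}{1-q}p_1[Y]+\frac{t(1-qt)}{1-q^2}p_2[Y]+\frac{t(1-t)}{1-q}\cdot\frac{p_1[Y]^2-p_2[Y]}2.\tag{8.1}$$

**Step 3: return to $X$.** Put $p_1[Y]=\frac{p_1}{1-t}$, $p_2[Y]=\frac{p_2}{1-t^2}$ and multiply by $D=\frac{(1-q)(1-t)}t$:
$$D\,\mathrm{Log}\,\Omega=-\frac{1-b}Tp_1+\frac12p_1^2+\Big[\frac{1-qt}{(1+q)(1+t)}-\frac{1-t}{2(1+t)}\Big]p_2 .$$
Here $-\frac{1-b}T=-w+z$. With $p_1^2=m_{(2)}+2m_{(1^2)}$, the coefficient of $m_{(1^2)}$ is $1$, and that of $m_{(2)}$ is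
$$\frac12-\frac{1-t}{2(1+t)}+\frac{1-qt}{(1+q)(1+t)}=\frac t{1+t}+\frac{1-qt}{(1+q)(1+t)}=\frac{1+t}{(1+q)(1+t)}=\frac1{z^2+1}. \qquad\blacksquare$$

## 9. A skew form

Let $f[X+Y]$ denote the substitution $p_k\mapsto p_k[X]+p_k[Y]$. The skew functions are defined by $P_\lambda[X+Y]=\sum_\mu P_{\lambda/\mu}[Y]P_\mu[X]$ and $Q_\mu[X+Y]=\sum_\nu Q_{\mu/\nu}[Y]Q_\nu[X]$. For example $P_{(1)}[X+Y]=p_1[X]+p_1[Y]$, so $P_{(1)/\emptyset}=p_1$ and $P_{(1)/(1)}=1$.

**Theorem 2.** With $b^2=qt$ and $F$ as in Theorem 1, for every $\mu$,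
$$\sum_\lambda A_\lambda P_{\lambda/\mu}(\mathbf y;q,t)=F(\mathbf y)\sum_\nu A_\nu Q_{\mu/\nu}(\mathbf y;q,t).$$

**Step 1: multiplying by the kernel.** We show
$$P_\nu[X]\,\Pi(X,Y)=\sum_\mu Q_{\mu/\nu}[Y]P_\mu[X].\tag{9.1}$$
By (2.2), $\Pi(X,Y+Z)=\sum_\mu P_\mu[X]Q_\mu[Y+Z]=\sum_{\mu,\nu}P_\mu[X]Q_{\mu/\nu}[Y]Q_\nu[Z]$. On the other hand $\Pi(X,Y+Z)=\Pi(X,Y)\Pi(X,Z)=\Pi(X,Y)\sum_\nu P_\nu[X]Q_\nu[Z]$. Compare coefficients of $Q_\nu[Z]$.

**Step 2: evaluate Theorem 1 on $X+Y$.** In (4.3) only $p_k^2$ produces a cross term, $\frac1k\frac{1-t^k}{1-q^k}p_k[X]p_k[Y]$, so $F[X+Y]=F[X]F[Y]\Pi(X,Y)$. By Theorem 1 the left side is $\sum_{\lambda,\mu}A_\lambda P_{\lambda/\mu}[Y]P_\mu[X]$. Again by Theorem 1 and (9.1), the right side is $F[Y]\sum_\nu A_\nu P_\nu[X]\Pi(X,Y)=F[Y]\sum_{\nu,\mu}A_\nu Q_{\mu/\nu}[Y]P_\mu[X]$. Compare coefficients of $P_\mu[X]$. $\blacksquare$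

## 10. The values of $u$ for which the logarithm stops

Finally we insert a parameter $u$ in the numerators and ask when the logarithm still stops.

**Theorem 3.** Let $K\supseteq\mathbb Q(z,w)$ be a field with commuting endomorphisms $\psi_k$ ($\psi_1=\mathrm{id}$, $\psi_j\psi_k=\psi_{jk}$) extending $z\mapsto z^k$, $w\mapsto w^k$, let $u\in K$, and put
$$\Omega_u=\sum_\lambda\prod_{s\in\lambda}\frac{z^{2a+1}-u\,w^{2l+1}}{(z^{2a+2}-w^{2l})(z^{2a}-w^{2l+2})}\,\tilde H_\lambda(\mathbf x;z^2,w^2).$$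
The following are equivalent:

1. $\mathrm{Log}\,\Omega_u$ has no component of degree $3$;
2. $\mathrm{Log}\,\Omega_u$ has no component of degree $\ge3$;
3. $u\in\{1,-1,z/w\}$.

In these cases $(z^2-1)(1-w^2)\,\mathrm{Log}\,\Omega_u$ equals, respectively, $(z-w)m_{(1)}+\frac1{z^2+1}m_{(2)}+m_{(1^2)}$ for $u=1$; $(z+w)m_{(1)}+\frac1{(1+z^2)(1+w^2)}m_{(2)}+m_{(1^2)}$ for $u=-1$; and $0$ for $u=z/w$.

With $q,t,T,Y$ as in Section 2, $z^{2a+1}-uw^{2l+1}=-T^{-2l-1}(u-zT\,q^at^l)$. So, exactly as for (2.1),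
$$\Omega_u=\sum_\lambda(-T)^{|\lambda|}A^u_\lambda P_\lambda[Y],\qquad A^u_\lambda=\prod_{s\in\lambda}\frac{u-zT\,q^at^l}{1-q^{a+1}t^l}.\tag{10.1}$$

**Step 1: (1) implies (3), reduction to two variables.** The purpose is to bring in (3.2). The $K$-linear automorphism $p_j\mapsto p_j/(1-t^j)$ commutes with all $\psi_k$ and preserves degree. So $\mathrm{Log}\,\Omega_u$ has no degree-$3$ component if and only if the same holds for $\mathrm{Log}$ of $\Omega'=\sum_\lambda(-T)^{|\lambda|}A^u_\lambda P_\lambda$ in an ordinary alphabet. Restrict to two variables $y_1,y_2$ (with $\psi_k(y_i)=y_i^k$), let $V=\mathrm{Log}\,\Omega'(y_1,y_2)$, and let $M=V(y_1,y_2)-V(y_1,0)-V(0,y_2)=\kappa_{11}y_1y_2+\kappa_{21}(y_1^2y_2+y_1y_2^2)+O(\deg4)$ be its mixed part. Then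
$$\frac{\Omega'(y_1,y_2)}{\Omega'(y_1,0)\Omega'(0,y_2)}=\mathrm{Exp}(M)=1+\kappa_{11}y_1y_2+\kappa_{21}(y_1^2y_2+y_1y_2^2)+O(\deg4),$$
because $M^2$ and $\psi_k(M)$, $k\ge2$, begin in degree $4$. Let $G^u=\sum_\lambda A^u_\lambda P_\lambda$ and let $\omega^u$ be the coefficient of $y_1^2y_2$ in $G^u(y_1,y_2)/(G^u(y_1,0)G^u(0,y_2))$. Then $\kappa_{21}=(-T)^3\omega^u$. So (1) forces $\omega^u=0$.

**Step 2: (1) implies (3), computing $\omega^u$.** First let $u$ be an indeterminate and $b=zT/u$. Then $A^u_\lambda=u^{|\lambda|}A_\lambda$ with the $A_\lambda$ of Section 3, so $\omega^u=u^3\omega$ with $\omega$ from (3.2), where $b$ was free. As $z^2T^2=qt$,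
$$\omega^u=u^3\Big(1-\frac{zT}u\Big)\Big(\frac{qt}{u^2}-qt\Big)\frac{1-t}{(1-q)(1-qt)(1-q^2t)}=\frac{(1-t)\,qt\,(u-zT)(1-u^2)}{(1-q)(1-qt)(1-q^2t)}.$$
Both ends are polynomials in $u$, since $A_\lambda^u$ is polynomial in $u$ and $G^u$ has constant term $1$. So the formula holds for every $u\in K$, including $u=0$. It vanishes only for $u\in\{zT,1,-1\}=\{z/w,1,-1\}$.

**Step 3: (3) implies (2), the case $u=z/w$.** Here $u=zT$. Every $\lambda\ne\emptyset$ has a corner, with $a=l=0$, whose numerator in (10.1) is $u-zT=0$. So $\Omega_u=1$ and $\mathrm{Log}\,\Omega_u=0$.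

**Step 4: (3) implies (2), the cases $u=\pm1$.** The case $u=1$ is the Corollary. For $u=-1$, (10.1) gives $\Omega_{-1}=\sum_\lambda T^{|\lambda|}A_\lambda P_\lambda[Y]$ with $b=-zT$, the other square root of $qt$. Theorem 1 applies and yields
$$\log\Omega_{-1}=\sum_k\frac1k\Big[\frac{T^kp_k[Y]}{1-q^k}-(-1)^k\frac{z^kT^{2k}p_k[Y]}{1-q^k}+\frac{(1-t^k)t^k}{1-q^k}\cdot\frac{p_k[Y]^2-p_{2k}[Y]}2\Big].$$
Apply (1.3) to $d_k=\frac{z^kT^{2k}p_k[Y]}{1-q^k}$, so that $-\sum_k\frac{(-1)^kd_k}k=\sum_k\frac{d_k}k-\sum_k\frac{d_{2k}}k$, with $d_2=\frac{qt^2}{1-q^2}p_2[Y]$: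
$$\mathrm{Log}\,\Omega_{-1}=\frac{T(1+zT)}{1-q}p_1[Y]-\frac{qt^2}{1-q^2}p_2[Y]+\frac{t(1-t)}{1-q}\cdot\frac{p_1[Y]^2-p_2[Y]}2 .$$
Multiply by $D=\frac{(1-q)(1-t)}t$ and pass to $X$. The coefficient of $m_{(1)}$ is $\frac{1+zT}T=z+w$. The last term gives $\frac12p_1^2-\frac{1-t}{2(1+t)}p_2=m_{(1^2)}+\frac t{1+t}m_{(2)}$, so the coefficient of $m_{(1^2)}$ is $1$ and that of $m_{(2)}$ is
$$\frac t{1+t}-\frac{qt}{(1+q)(1+t)}=\frac t{(1+q)(1+t)}=\frac1{(1+z^2)(1+w^2)} .$$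

**Step 5: (2) implies (1).** This is trivial. $\blacksquare$

The series $\Omega_{-1}$ is $\Omega$ with $w$ replaced by $-w$, yet the degree-two terms of the two logarithms differ. There is no contradiction: $w\mapsto-w$ does not commute with $\psi_2$, since $\psi_2(-w)=-w^2$. This is the sign trap of Section 1 again. Within the family, $u=\pm1$ are the only values for which the logarithm stops in degree two without being zero.
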